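\title{Countable groups coarsely equivalent to abelian groups}

\begin{abstract}
We consider the countable groups that are bijectively coarsely equivalent to an abelian group, coarsely equivalent to an abelian group, or coarsely embeddable into an abelian group, and ask whether membership in these classes is decided by the finitely generated subgroups. It is not, for any of the three: every finitely generated subgroup of the metabelian group $\mathbb Z\wr\bigoplus_{\mathbb N}\mathbb Z/2$ is bijectively coarsely equivalent to an abelian group, yet the group itself does not coarsely embed into one. We also show that the first two classes coincide, and that they consist of the locally virtually abelian groups in which every element has a virtual centralizer of finite index. A finitely generated group coarsely embeds into an abelian group exactly when it is virtually nilpotent.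
\end{abstract}

\section{The question and the results}\label{sec:intro}

A metric $d$ on a countable group $G$ is \emph{left-invariant} if $d(gx,gy)=d(x,y)$ for all $g,x,y$, and \emph{proper} if its closed balls are compact, which here means finite. The word metric of a finitely generated group is an example. By a result of Smith, every countable group carries a proper left-invariant metric, and for any two such metrics $d,\rho$ the identity map $(G,d)\to(G,\rho)$ is a coarse equivalence in the sense recalled next. Every countable group below carries such a metric, and no notion we use depends on the choice.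

A map $f:X\to Y$ of metric spaces is \emph{bornologous} if for every $\delta<\infty$ the number
\[
\omega_f(\delta)=\sup\{\operatorname{diam}f(Z): Z\subset X,\ \operatorname{diam}Z\le\delta\}
\]
is finite. The spaces $X,Y$ are \emph{coarsely equivalent} if there are bornologous maps $f:X\to Y$ and $h:Y\to X$ and a constant $K$ with $d(h(f(x)),x)\le K$ and $d(f(h(y)),y)\le K$ for all $x\in X$, $y\in Y$; they are \emph{bijectively coarsely equivalent} if $f$ and $h$ can be chosen bijective. A map $f:X\to Y$ is a \emph{coarse embedding} if there are nondecreasing functions $\rho_-,\rho_+:[0,\infty)\to[0,\infty)$ with $\rho_-(t)\to\infty$ as $t\to\infty$ and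
\[
\rho_-(d(x,x'))\le d(f(x),f(x'))\le\rho_+(d(x,x'))\qquad(x,x'\in X).
\]
These notions record which families of pairs of points stay a bounded distance apart, and nothing else. Consider three classes of countable groups:
\begin{itemize}
\item $\mathcal A_b$: groups bijectively coarsely equivalent to a countable abelian group;
\item $\mathcal A_c$: groups coarsely equivalent to a countable abelian group;
\item $\mathcal A_e$: groups that coarsely embed into a countable abelian group.
\end{itemize}
One has $\mathcal A_b\subset\mathcal A_c\subset\mathcal A_e$ (Lemma~\ref{lem:reform}). A class of countable groups is \emph{local} if a countable group belongs to it exactly when all of its finitely generated subgroups do. The problem, which comes from Banakh, Higes and Zarichinyy \cite{BHZ}, is the following.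

\medskip
\noindent\textbf{Problem.} Is each of the classes $\mathcal A_b$, $\mathcal A_c$, $\mathcal A_e$ local?
\medskip

There is a good reason to guess yes. Fix a scale $\delta$, and let $H\le G$ be generated by the finite ball of radius $\delta$ about $1$. Two points of $G$ can be joined by a chain of steps of length at most $\delta$ exactly when they lie in the same left coset of $H$, and every coset $gH$ is an isometric copy of $H$. At each scale, then, $G$ is a disjoint union of copies of one finitely generated subgroup. The simplest test agrees with the guess: finite groups lie in $\mathcal A_b$, and so do all countable locally finite groups (Example~\ref{ex:locfin}). What the guess overlooks is that the copies $gH$ must all be mapped with the same bounds, and that any two of them become neighbors at a larger scale.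

For a group $\Gamma$ let $\mathbb Z\wr\Gamma=(\bigoplus_\Gamma\mathbb Z)\rtimes\Gamma$, where $\bigoplus_\Gamma\mathbb Z$ is free abelian with basis $(e_c)_{c\in\Gamma}$, the action is $a\,e_c=e_{ac}$, and $(v,a)(w,b)=(v+aw,ab)$. A group is \emph{virtually} abelian (nilpotent) if it has an abelian (nilpotent) subgroup of finite index.

\begin{theorem}\label{thm:A}
Let $\Gamma$ be a countably infinite locally finite group and $G=\mathbb Z\wr\Gamma$. Every finitely generated subgroup of $G$ lies in $\mathcal A_b$, but $G\notin\mathcal A_e$. Hence no class $\mathcal C\subset\mathcal A_e$ that contains all finitely generated virtually abelian groups is local. In particular $\mathcal A_b$, $\mathcal A_c$ and $\mathcal A_e$ are not local.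
\end{theorem}

For $\Gamma=\bigoplus_{\mathbb N}\mathbb Z/2$ the group $G$ is metabelian. The proof is a short count (Section~\ref{sec:wreath}): an element with many independent conjugates forces many independent directions to appear at a single scale. The rest of the paper shows that, for $\mathcal A_b$ and $\mathcal A_c$, this is the only obstruction to locality. Call $G$ \emph{locally virtually abelian} if all its finitely generated subgroups are virtually abelian. The \emph{virtual centralizer} of $x\in G$ is
\[
VC(x)=\{g\in G:\ gx^m=x^mg\ \text{for some } m\ge1\}.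
\]
It is a subgroup, since elements commuting with $x^m$ and with $x^{m'}$ both commute with $x^{mm'}$.

\begin{theorem}\label{thm:B}
For a countable group $G$ the following are equivalent:
\begin{itemize}
\item[(a)] $G\in\mathcal A_b$;
\item[(b)] $G\in\mathcal A_c$;
\item[(c)] $G\in\mathcal A_e$ and $G$ is locally virtually abelian;
\item[(d)] $G$ is locally virtually abelian and $VC(x)$ has finite index in $G$ for every $x\in G$.
\end{itemize}
\end{theorem}

In $\mathbb Z\wr\Gamma$, conjugating $(me_1,1)$ by $(v,a)$ gives $(me_a,1)$. So the virtual centralizer of $x=(e_1,1)$ is $\bigoplus_\Gamma\mathbb Z$, of index $|\Gamma|$, and (d) fails when $\Gamma$ is infinite.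

\begin{corollary}\label{cor:C}
$\mathcal A_b=\mathcal A_c$, and all three classes are closed under subgroups. So for each class the ``only if'' half of locality holds, and only the ``if'' half fails.
\end{corollary}

\begin{proposition}\label{prop:D}
A finitely generated group lies in $\mathcal A_e$ if and only if it is virtually nilpotent, and it lies in $\mathcal A_b=\mathcal A_c$ if and only if it is virtually abelian. In particular $\mathcal A_e\ne\mathcal A_c$.
\end{proposition}

We do not classify the members of $\mathcal A_e$ that are not locally virtually abelian.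

Sections~\ref{sec:increments} and~\ref{sec:wreath} are elementary and prove Theorem~\ref{thm:A}. Section~\ref{sec:lie} linearizes the count by means of a rational Lie algebra and proves (c)$\Rightarrow$(d). Section~\ref{sec:commutators} shows that groups in $\mathcal A_c$ are locally virtually abelian, and Section~\ref{sec:construction} constructs the bijection needed for (d)$\Rightarrow$(a). Section~\ref{sec:end} assembles the remaining statements.

\section{Increments}\label{sec:increments}

Since balls are finite and $d(g,h)=d(1,g^{-1}h)$, the metrics can be eliminated. For a map $f:G\to G'$ between countable groups consider two conditions.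
\begin{itemize}
\item[(B)] For every finite $S\subset G$ the set $\{f(g)^{-1}f(gs): g\in G,\ s\in S\}$ is finite.
\item[(E)] For every finite $F\subset G'$ the set $\{g^{-1}h: f(g)^{-1}f(h)\in F\}$ is finite.
\end{itemize}

\begin{lemma}\label{lem:reform}
Let $f:G\to G'$ be a map between countable groups.
\begin{itemize}
\item[(i)] $f$ is bornologous if and only if it satisfies \textup{(B)}.
\item[(ii)] $f$ is a coarse embedding if and only if it satisfies \textup{(B)} and \textup{(E)}. In that case the fibers of $f$ have bounded cardinality.
\item[(iii)] If $f$ is a bijection with \textup{(B)} and \textup{(E)}, then $G$ and $G'$ are bijectively coarsely equivalent.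
\item[(iv)] If $f$ is one of the two maps of a coarse equivalence, it is a coarse embedding.
\end{itemize}
Consequently $\mathcal A_b\subset\mathcal A_c\subset\mathcal A_e$, and $\mathcal A_e$ is closed under subgroups.
\end{lemma}

\begin{proof}
A subset of $G$ or $G'$ is finite exactly when it is bounded. (i) The number $\omega_f(\delta)$ is the supremum of $d(1,f(g)^{-1}f(gs))$ over $g\in G$ and $s$ in the ball of radius $\delta$ about $1$. It is finite exactly when (B) holds for that ball, and every finite set lies in a ball.

(ii) In the same way, (E) says that for each $r$ there is $T(r)$ such that $d(f(g),f(h))\le r$ implies $d(g,h)\le T(r)$. A coarse embedding has $\omega_f\le\rho_+$, and $T(r)$ exists because $\rho_-\to\infty$. Conversely, given (B) and (E), put $\rho_+=\omega_f$ and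
\[
\rho_-(t)=\min\bigl(t,\ \inf\{d(f(g),f(h)): d(g,h)\ge t\}\bigr),\qquad\inf\emptyset=\infty .
\]
Both functions are nondecreasing and satisfy the required inequalities, and $\rho_-(t)\ge r$ once $t>\max(r,T(r))$. A fiber has at most $s_0$ elements, where $s_0$ is the cardinality of the set in (E) for $F=\{1\}$.

(iii) For a bijection, (E) for $f$ is (B) for $f^{-1}$; take $h=f^{-1}$ and $K=0$. (iv) If $h$ and $K$ are as in the definition, then $T(r)=\omega_h(r)+2K$ works. Finally, (B) and (E) pass to the restriction of $f$ to a subgroup.
\end{proof}

From now on $A$ denotes a countable abelian group, written additively. For $f:G\to A$ with (B) and a finite $S\subset G$, the finite set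
\[
\Delta_f(S)=\{f(gs)-f(g): g\in G,\ s\in S\}
\]
is the set of \emph{increments} of $f$ along $S$; we write $\Delta_f(x)$ for $\Delta_f(\{x\})$. For a finite subset $S$ of any group, $|k|_S$ is the least length of a word in $S\cup S^{-1}$ representing $k\in\langle S\rangle$, and $\operatorname{Ball}_S(r)=\{k\in\langle S\rangle:|k|_S\le r\}$. Two facts are used repeatedly.

\begin{lemma}\label{lem:words}
\begin{itemize}
\item[(i)] Let $f:G\to A$ satisfy \textup{(B)}, let $S\subset G$ be finite and $Y=\Delta_f(S)$. Then $f(gk)-f(g)\in\operatorname{Ball}_Y(|k|_S)$ for all $g\in G$, $k\in\langle S\rangle$.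
\item[(ii)] Let $Y\subset A$ be finite, $\langle Y\rangle\cong\mathbb Z^N\oplus T$ with $T$ finite, and $\tau:\langle Y\rangle\to\mathbb Z^N\subset\mathbb R^N$ the projection. There is $C$ with $\|\tau(a)\|\le C|a|_Y$, $|a|_Y\le C(\|\tau(a)\|+1)$ and $|\operatorname{Ball}_Y(r)|\le C(1+r)^N$.
\end{itemize}
\end{lemma}

The number $N$ is the \emph{rank} of $\langle Y\rangle$.

\begin{proof}
(i) Write $k=s_1\cdots s_\ell$ with $s_i\in S\cup S^{-1}$, $\ell=|k|_S$, and telescope. A step along $s\in S$ contributes an element of $Y$, and a step along $s^{-1}$ contributes $f(g's^{-1})-f(g')=-\bigl(f(g's^{-1}s)-f(g's^{-1})\bigr)\in -Y$. (ii) The first bound holds with $C=\max_{y\in Y}\|\tau(y)\|$. For the second, write $a$ in terms of a basis of $\mathbb Z^N$ and one element of $T$, each of bounded $Y$-norm. The third follows from the first, since $\tau$ is $|T|$-to-one.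
\end{proof}

We now produce members of $\mathcal A_b$ in two ways. Section~\ref{sec:construction} will combine them.

\begin{lemma}\label{lem:va}
A countable virtually abelian group $H$ lies in $\mathcal A_b$.
\end{lemma}

\begin{proof}
Let $\Lambda\le H$ be abelian of index $k$ and $H=\bigsqcup_{i\in\mathbb Z/k}\Lambda t_i$. The map $f(\lambda t_i)=(\lambda,i)$ is a bijection onto $\Lambda\times\mathbb Z/k$. For $g=\lambda t_i$ and $h=\lambda't_j$ we have $g^{-1}h=t_i^{-1}(\lambda^{-1}\lambda')t_j$ and $f(g)^{-1}f(h)=(\lambda^{-1}\lambda',j-i)$. Each of these stays in a finite set exactly when $\lambda^{-1}\lambda'$ does, which gives (B) and (E).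
\end{proof}

The second way assigns to each element a sequence of digits, one for each step of an increasing chain of subgroups.

\begin{lemma}\label{lem:digits}
Let $\{1\}=G_0\le G_1\le\cdots$ be subgroups with union $G$, let $A_1,A_2,\dots$ be abelian groups, and let $\eta_n:G/G_{n-1}\to A_n$ be maps such that $\eta_n(G_{n-1})=0$ and, for each $k\in G$, $\eta_n$ restricts to a bijection from $\{c\in G/G_{n-1}:c\subset kG_n\}$ onto $A_n$. Then $f(g)=(\eta_n(gG_{n-1}))_{n\ge1}$ is a bijection $G\to\bigoplus_{n\ge1}A_n$, and for $g,h\in G$ and $n\ge0$,
\begin{equation}\label{eq:digits}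
gG_n=hG_n\iff f(g)_j=f(h)_j\ \text{ for all } j>n .
\end{equation}
\end{lemma}

\begin{proof}
If $g\in G_n$ then $f(g)_j=\eta_j(G_{j-1})=0$ for $j>n$, so $f(g)$ has finite support. If $gG_n=hG_n$ then $gG_{j-1}=hG_{j-1}$ for $j>n$, which gives one direction of \eqref{eq:digits}. Conversely let $f(g)_j=f(h)_j$ for $j>n$, and choose $J>n$ with $g,h\in G_J$. If $gG_j=hG_j$ for some $j>n$, then $gG_{j-1}$ and $hG_{j-1}$ lie in the same coset of $G_j$ and have the same value of $\eta_j$, so they are equal. Descending from $j=J$ gives $gG_n=hG_n$. For $n=0$ this is injectivity. Given $(a_1,\dots,a_n,0,\dots)$, choose cosets $G_n\supset c_{n-1}\supset\dots\supset c_0=\{g\}$ in turn, with $c_{j-1}\in G/G_{j-1}$ and $\eta_j(c_{j-1})=a_j$. Then $gG_{j-1}=c_{j-1}$ for $j\le n$ and $g\in G_n$, so $f(g)$ is the given element.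
\end{proof}

\begin{example}\label{ex:locfin}
Let $G$ be countable and locally finite, the union of finite subgroups $G_n$, and $m_n=[G_n:G_{n-1}]$. In each coset $kG_n$ number the $m_n$ cosets of $G_{n-1}$ by $A_n=\mathbb Z/m_n$, giving $G_{n-1}$ the number $0$. By \eqref{eq:digits}, $g^{-1}h\in G_n$ exactly when $f(h)-f(g)\in\bigoplus_{j\le n}A_j$. Both sets are finite, and they exhaust $G$ and $\bigoplus_j A_j$, so (B) and (E) hold and $G\in\mathcal A_b$.
\end{example}

\section{One step, many directions: proof of Theorem~\ref{thm:A}}\label{sec:wreath}

Infinite rank alone is no obstruction: $\bigoplus_{\mathbb N}\mathbb Z$ is abelian. There, however, a finite set of steps moves every point in the same finitely many directions, and new directions appear only at new scales. In $\mathbb Z\wr\Gamma$ the single step $x=(e_1,1)$ moves $(v,a)$ to $(v+e_a,a)$, in a direction that depends on the point.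

The mechanism is visible for $\Gamma=\{1,b\}$ of order $2$, where $G=\mathbb Z^2\rtimes\Gamma$ and $b$ swaps $e_1$ and $e_b$. Let $f:G\to A$ be a coarse embedding, $Y=\Delta_f(x)$ and $N$ the rank of $\langle Y\rangle$. The point $(se_1+te_b,1)=x^s\,b\,x^t\,b$ is reached from $1$ by $s$ steps $x$, one step $b$, $t$ steps $x$ and one step $b$. Since $A$ is abelian, the increments can be reordered:
\[
f(se_1+te_b,1)\in f(1)+\Delta_f(b)+\Delta_f(b)+\operatorname{Ball}_Y(s+t).
\]
For $1\le s,t\le R$ these are $R^2$ points, mapped with bounded fibers into a bounded number of translates of a set of size $O(R^N)$. So $N\ge2$: the increments of the one element $x$ must span both directions. (For the bijection $f(v,a)=(v,a)$ of Lemma~\ref{lem:va} they are $e_1$ and $e_b$.) In general: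

\begin{proposition}\label{prop:count}
Let $f:G\to A$ be a coarse embedding, $x\in G$, and $N$ the rank of $\langle\Delta_f(x)\rangle$. Let $x_1,\dots,x_k$ be conjugates of $x$ and
\[
P_R=\{x_1^{t_1}\cdots x_k^{t_k}: 1\le t_i\le R\}.
\]
There is a constant $C$ with $|P_R|\le C(1+R)^N$ for all integers $R\ge1$.
\end{proposition}

The constant depends on the conjugates; the exponent depends only on $f$ and $x$.

\begin{proof}
Let $Y=\Delta_f(x)$ and $x_i=g_ixg_i^{-1}$. For $g\in G$ and $t\ge1$,
\begin{align*}
f(gx_i^t)-f(g)&=[f(gg_i)-f(g)]+[f(gg_ix^t)-f(gg_i)]+[f(gg_ix^tg_i^{-1})-f(gg_ix^t)]\\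
&\in\Delta_f(g_i)+\operatorname{Ball}_Y(t)+\Delta_f(g_i^{-1}).
\end{align*}
Apply this with $g=x_1^{t_1}\cdots x_{i-1}^{t_{i-1}}$ and $t=t_i$, and add over $i$. As $A$ is abelian, $f(P_R)\subset D+\operatorname{Ball}_Y(kR)$ with the finite set $D=f(1)+\sum_i\bigl(\Delta_f(g_i)+\Delta_f(g_i^{-1})\bigr)$, which does not depend on $R$. If fibers of $f$ have at most $s_0$ elements, Lemma~\ref{lem:words}(ii) gives $|P_R|\le s_0|D|\,C'(1+kR)^N$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $H\le G$ be generated by $(v_1,a_1),\dots,(v_n,a_n)$. The group $\Gamma_0=\langle a_1,\dots,a_n\rangle$ is finite and $H\le(\bigoplus_\Gamma\mathbb Z)\rtimes\Gamma_0$, so the abelian group $H\cap\bigoplus_\Gamma\mathbb Z$ has index at most $|\Gamma_0|$ in $H$. By Lemma~\ref{lem:va}, $H\in\mathcal A_b$.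

Suppose $f:G\to A$ is a coarse embedding. Let $x=(e_1,1)$ and let $N$ be as in Proposition~\ref{prop:count}. Choose $k=N+1$ distinct elements $a_1,\dots,a_k\in\Gamma$. The conjugates $x_i=(0,a_i)\,x\,(0,a_i)^{-1}=(e_{a_i},1)$ are distinct basis elements, so $|P_R|=R^{N+1}$, contradicting $|P_R|\le C(1+R)^N$ for large $R$. Thus $G\notin\mathcal A_e$.

A class $\mathcal C$ as in the theorem contains every finitely generated subgroup of $G$ but not $G$, so it is not local. By Lemmas~\ref{lem:reform} and~\ref{lem:va} this applies to $\mathcal A_b$, $\mathcal A_c$ and $\mathcal A_e$.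
\end{proof}

\begin{remark}
Local finiteness of $\Gamma$ is used only in the first paragraph of the proof, and infiniteness only in the second. For finite $\Gamma$ the group $\mathbb Z\wr\Gamma$ is virtually abelian and lies in $\mathcal A_b$. If $\mathbb Z$ is replaced by a finite group, the wreath product is locally finite and lies in $\mathcal A_b$ by Example~\ref{ex:locfin}.
\end{remark}

\section{The Lie algebra of a locally virtually nilpotent group}\label{sec:lie}

To use Proposition~\ref{prop:count} in a general group we need a notion of independent conjugates that guarantees $|P_R|\ge cR^k$. The conjugates need not commute, and they may have torsion in the way. Gromov's theorem places them in a virtually nilpotent group, and there a logarithm turns independence into linear independence.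

\subsection*{The Mal'cev correspondence}
For a Lie algebra $\mathfrak n$ put $\gamma_1(\mathfrak n)=\mathfrak n$ and $\gamma_{i+1}(\mathfrak n)=[\mathfrak n,\gamma_i(\mathfrak n)]$; it is \emph{nilpotent} if some $\gamma_i(\mathfrak n)$ vanishes. On a nilpotent Lie algebra over $\mathbb Q$ the Baker--Campbell--Hausdorff series $a*b=a+b+\frac12[a,b]+\cdots$, whose further terms are rational multiples of iterated brackets of at least three entries $a,b$, is a finite sum. It defines a group law with identity $0$, preserved by Lie homomorphisms, and satisfying $sa*ta=(s+t)a$ for $s,t\in\mathbb Q$ and $a*b*(-a)=\exp(\operatorname{ad}a)\,b$. We use the following facts, due to Mal'cev; see for example \cite[Ch.~6]{Segal}. Let $N,N'$ be finitely generated torsion-free nilpotent groups.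
\begin{itemize}
\item[(M1)] There are a finite-dimensional nilpotent Lie algebra $\operatorname{Lie}(N)$ over $\mathbb Q$ and an injective map $\log:N\to\operatorname{Lie}(N)$ with $\log(uv)=\log u*\log v$, whose image spans $\operatorname{Lie}(N)$. In particular $\log(u^t)=t\log u$.
\item[(M2)] An injective homomorphism $N'\to N$ induces a unique injective Lie homomorphism $\operatorname{Lie}(N')\to\operatorname{Lie}(N)$ compatible with $\log$. It is an isomorphism if the image has finite index.
\item[(M3)] If $N$ is free abelian, then $\operatorname{Lie}(N)=N\otimes\mathbb Q$ with zero bracket and $\log u=u\otimes1$.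
\end{itemize}

\begin{lemma}\label{lem:lower}
Let $N$ be finitely generated torsion-free nilpotent, and let $u_1,\dots,u_k\in N$ have linearly independent logarithms $U_i=\log u_i$. Then $|\{u_1^{t_1}\cdots u_k^{t_k}:1\le t_i\le R\}|\ge cR^k$ for some $c>0$ and all large $R$.
\end{lemma}

For abelian $N$ the products are distinct. In general we only show that most of them coincide with boundedly many others.

\begin{proof}
The map $\Phi(t)=\log(u_1^{t_1}\cdots u_k^{t_k})=t_1U_1*\dots*t_kU_k$ is polynomial in $t$ and equals $\sum t_iU_i$ plus terms of degree at least $2$. Compose it with a linear map $\operatorname{Lie}(N)\to\mathbb Q^k$ sending the $U_i$ to the standard basis. The result is $\Psi=(\Psi_1,\dots,\Psi_k)$ with $\Psi_i\in\mathbb Q[t_1,\dots,t_k]$ and Jacobian matrix $D\Psi(0)=I$. It suffices to show that $\Psi$ takes at least $cR^k$ values on $\{1,\dots,R\}^k$.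

The $\Psi_i$ are algebraically independent over $\mathbb Q$. Otherwise take a nonzero $P\in\mathbb Q[y_1,\dots,y_k]$ of least degree with $P(\Psi)=0$. Differentiating gives $(\nabla P)(\Psi)\cdot D\Psi=0$, and $\det D\Psi$ is a nonzero polynomial, so $(\partial_iP)(\Psi)=0$ for all $i$. By minimality each $\partial_iP$ is zero, so $P$ is a nonzero constant, which is absurd.

The field $\mathbb Q(t_1,\dots,t_k)$ has transcendence degree $k$, so it is algebraic over $\mathbb Q(\Psi_1,\dots,\Psi_k)$. Hence for each $i$ there is $P_i(s,y)\in\mathbb Q[s,y]$, of degree $d_i\ge1$ in $s$ with leading coefficient $\alpha_i(y)\ne0$, such that $P_i(t_i,\Psi(t))=0$. Let $\alpha=\alpha_1\cdots\alpha_k$. If $\alpha(y)\ne0$, then $\Psi(t)=y$ leaves at most $d_i$ possibilities for $t_i$, so $|\Psi^{-1}(y)|\le d_1\cdots d_k$. By algebraic independence $\alpha\circ\Psi$ is a nonzero polynomial, of degree $e$ say, and the Schwartz--Zippel bound says that such a polynomial vanishes at no more than $eR^{k-1}$ points of $\{1,\dots,R\}^k$. So $\Psi$ takes at least $(R^k-eR^{k-1})/(d_1\cdots d_k)$ values there.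
\end{proof}

\subsection*{The algebra $\mathfrak g$}
Let $G$ be a countable group all of whose finitely generated subgroups are virtually nilpotent. Write $G=\bigcup K_n$ with $K_1\le K_2\le\cdots$ finitely generated. Choose a normal subgroup $N_n\trianglelefteq K_n$ of finite index that is torsion-free nilpotent; it is finitely generated. Such $N_n$ exists because a finitely generated nilpotent group has a torsion-free subgroup of finite index, and a subgroup of finite index contains a normal subgroup of finite index. \emph{If $G$ is locally virtually abelian we take $N_n$ free abelian.} Put $\mathfrak g_n=\operatorname{Lie}(N_n)$.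

The groups $N_n$ need not form a chain, but $N_n\cap N_{n+1}$ has finite index in $N_n$, so (M2) gives embeddings $\mathfrak g_n\cong\operatorname{Lie}(N_n\cap N_{n+1})\to\mathfrak g_{n+1}$. We regard them as inclusions and put $\mathfrak g=\bigcup\mathfrak g_n$. If $u\in N_n\cap N_p$ with $n<p$, some power $u^m$ lies in all of $N_n,\dots,N_p$, where its logarithms agree by construction; dividing by $m$, the logarithms of $u$ in $\mathfrak g_n$ and $\mathfrak g_p$ agree.

For $x\in K_n$ choose $m\ge1$ with $x^m\in N_n$ and put $\log x=\frac1m\log(x^m)\in\mathfrak g_n$. A second choice $x^{m'}\in N_p$ gives the same vector, since both equal $\frac1{mm'}\log(x^{mm'})$. The map $\log:G\to\mathfrak g$ kills torsion, is injective on each $N_n$, satisfies $\log(x^m)=m\log x$, and its image spans $\mathfrak g$.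

Conjugation by $g\in K_n$ is an automorphism of $N_n$ and induces by (M2) an automorphism of $\mathfrak g_n$ sending $\log u$ to $\log(gug^{-1})$. The automorphisms for $n$ and $n+1$ agree on $\log(N_n\cap N_{n+1})$, which spans $\mathfrak g_n$. We obtain a linear action $\operatorname{Ad}$ of $G$ on $\mathfrak g$ with
\begin{equation}\label{eq:Ad}
\operatorname{Ad}(g)\log x=\log(gxg^{-1})\quad(g,x\in G),\qquad \operatorname{Ad}(u)|_{\mathfrak g_n}=\exp(\operatorname{ad}\log u)\quad(u\in N_n).
\end{equation}
The second formula holds on the spanning set $\log N_n$, because $\log(uvu^{-1})=\log u*\log v*(-\log u)$.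

\begin{proposition}\label{prop:findim}
If $G\in\mathcal A_e$, then every finitely generated subgroup of $G$ is virtually nilpotent, and for each $x\in G$ the span of $\operatorname{Ad}(G)\log x$ in $\mathfrak g$ is finite-dimensional.
\end{proposition}

\begin{proof}
Let $f:G\to A$ be a coarse embedding with fibers of size at most $s_0$, let $S\subset G$ be finite and $Y=\Delta_f(S)$. By Lemma~\ref{lem:words}, $f(\operatorname{Ball}_S(R))\subset f(1)+\operatorname{Ball}_Y(R)$, so $|\operatorname{Ball}_S(R)|\le s_0C(1+R)^{\operatorname{rank}\langle Y\rangle}$. Gromov's theorem states that a finitely generated group whose balls grow at most polynomially is virtually nilpotent. So $\langle S\rangle$ is virtually nilpotent, and $\mathfrak g$ is defined.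

Let $x_1,\dots,x_k$ be conjugates of $x$ with linearly independent logarithms. Choose $n$ and $m\ge1$ with $u_i=x_i^m\in N_n$ for all $i$. The set $P_{mR}$ of Proposition~\ref{prop:count} contains all $u_1^{t_1}\cdots u_k^{t_k}$ with $1\le t_i\le R$. Lemma~\ref{lem:lower} and Proposition~\ref{prop:count} give $cR^k\le C(1+mR)^N$ for large $R$, so $k\le N=\operatorname{rank}\langle\Delta_f(x)\rangle$. By \eqref{eq:Ad} the span has dimension at most $N$.
\end{proof}

The logarithm also explains the role of the virtual centralizer.

\begin{lemma}\label{lem:stab}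
The stabilizer of $\log x$ under $\operatorname{Ad}$ is $VC(x)$.
\end{lemma}

\begin{proof}
If $gx^mg^{-1}=x^m$, then $m\operatorname{Ad}(g)\log x=m\log x$. Conversely let $\operatorname{Ad}(g)\log x=\log x$, with $g,x\in K_n$ and $x^m\in N_n$. Then $gx^mg^{-1}$ and $x^m$ lie in $N_n$ and have the same logarithm, so they are equal.
\end{proof}

\begin{proposition}\label{prop:cd}
In Theorem~\ref{thm:B}, \textup{(c)} implies \textup{(d)}.
\end{proposition}

\begin{proof}
Let $x\in G$. By Proposition~\ref{prop:findim} the span $V$ of $\operatorname{Ad}(G)\log x$ has finite dimension $r$; we must pass from a finite-dimensional orbit to a finite one. Let $\bar G$ be the image of $G$ in $GL(V)\cong GL_r(\mathbb Q)$. For large $n$ we have $V\subset\mathfrak g_n$, and the abelian group $N_n$ acts trivially on $\mathfrak g_n$ by \eqref{eq:Ad}. So the image of $K_n$ in $\bar G$ is finite, and $\bar G$ is an increasing union of finite groups.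

A finite subgroup $\Sigma\le GL_r(\mathbb Q)$ preserves the finitely generated spanning subgroup $\sum_{\sigma\in\Sigma}\sigma\mathbb Z^r\cong\mathbb Z^r$, so it is conjugate into $GL_r(\mathbb Z)$. By Minkowski's lemma the kernel of $GL_r(\mathbb Z)\to GL_r(\mathbb F_3)$ is torsion-free, so $|\Sigma|\le|GL_r(\mathbb F_3)|$. An increasing union of groups of bounded order is finite. Hence the orbit of $\log x$ is finite, and $VC(x)$ has finite index by Lemma~\ref{lem:stab}.
\end{proof}

\section{Commutators: groups in $\mathcal A_c$ are locally virtually abelian}\label{sec:commutators}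

Throughout, $[x,y]=xyx^{-1}y^{-1}$. The first case to exclude is the integer Heisenberg group of upper unitriangular $3\times3$ matrices, with $x=I+E_{12}$, $y=I+E_{23}$, $z=I+E_{13}$ and $[x^r,y^r]=z^{r^2}$. Growth cannot exclude it, since it does embed coarsely into some $\mathbb Z^M$ (Section~\ref{sec:end}). We compare two estimates for $w_r=[x^r,y^r]$ instead. In the group, $|w_r|\ge cr$: a step $x^{\pm1}$ or $y^{\pm1}$ changes the entries $(1,2)$ and $(2,3)$ by at most $1$ and the entry $(1,3)$ by at most the size of the entry $(1,2)$, so a word of length $\ell$ has corner entry at most $\ell^2$. In the target, a homomorphism $f$ to an abelian group would kill $w_r$; a bornologous map is not a homomorphism, but we show that, on average over $g$, the increment $f(gw_r)-f(g)$ has size $o(r)$. For a coarse embedding this is no contradiction, since it may shrink a distance $r$ to $\sqrt r$. A bornologous coarse inverse, however, carries a word of length $o(r)$ back to the group and gives $|w_r|=o(r)$.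

\subsection*{Cocycles of nilpotent groups}
Averaging increments over the group produces a cocycle. Let $\sigma$ be a representation of a group $N$ by orthogonal operators on a real Hilbert space $\mathcal H$. A \emph{cocycle} is a map $b:N\to\mathcal H$ with $b(gh)=b(g)+\sigma(g)b(h)$. Then $b(1)=0$, $\|b(g^{-1})\|=\|b(g)\|$ and $\|b(gh)\|\le\|b(g)\|+\|b(h)\|$. The maps $g\mapsto v-\sigma(g)v$ are cocycles, called \emph{coboundaries}; they are bounded by $2\|v\|$. If $\mathcal H$ is an orthogonal sum of invariant subspaces, the components of a cocycle are cocycles.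

\begin{lemma}\label{lem:cocycle}
Let $N=\langle S\rangle$ be nilpotent, $S$ finite, and $b$ a cocycle for $\sigma$. Then $b=b_0+b_1$, where $b_0$ is a homomorphism into the additive group of invariant vectors, and for each $\varepsilon>0$ there is $C_\varepsilon$ with $\|b_1(g)\|\le\varepsilon|g|_S+C_\varepsilon$ for all $g\in N$.
\end{lemma}

\begin{proof}
Let $b_0$, $b_1$ be the components of $b$ in the space of invariant vectors and in its orthogonal complement. The first is a homomorphism, since $\sigma$ is trivial there.

\emph{Claim: if $\sigma$ has no nonzero invariant vector, every cocycle $b$ is approximated by coboundaries, uniformly on any finite set.} We induct on the nilpotency class; for the trivial group $b=0$. Let $Z$ be the center of $N$, generated by $z_1,\dots,z_k$ (subgroups of finitely generated nilpotent groups are finitely generated). The space $\mathcal H^Z$ of $Z$-invariant vectors and its orthogonal complement are $N$-invariant, and we treat the two components separately. Expanding $b(zg)=b(gz)$ gives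
\begin{equation}\label{eq:central}
(1-\sigma(g))\,b(z)=(1-\sigma(z))\,b(g)\qquad(z\in Z,\ g\in N).
\end{equation}
On $\mathcal H^Z$ the right side vanishes, so $b(z)$ is $N$-invariant, hence zero. Then $b(gz)=b(g)$, so $\sigma$ and $b$ factor through $N/Z$, which has smaller class, and induction applies.

On $(\mathcal H^Z)^\perp$, average \eqref{eq:central} over $z=z_1^{i_1}\cdots z_k^{i_k}$ with $1\le i_1,\dots,i_k\le n$. With $v_n$ the average of $b(z)$ and $T_{j,n}=\frac1n\sum_{i=1}^n\sigma(z_j)^i$ we get
\[
v_n-\sigma(g)v_n=b(g)-T_{1,n}\cdots T_{k,n}\,b(g).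
\]
By von Neumann's mean ergodic theorem $T_{j,n}$ converges strongly to the orthogonal projection $\Pi_j$ onto the fixed vectors of $\sigma(z_j)$. The $T_{j,n}$ are commuting contractions, so their product converges strongly to $\Pi_1\cdots\Pi_k$, the projection onto the $Z$-invariant vectors, which is $0$ here. Thus $v_n-\sigma(g)v_n\to b(g)$ for each $g$, and the claim follows.

Choose $v$ with $\|b_1(s)-(v-\sigma(s)v)\|\le\varepsilon$ for $s\in S$. The difference $b_1(g)-(v-\sigma(g)v)$ is a cocycle, so its norm is at most $\varepsilon|g|_S$, and $\|b_1(g)\|\le\varepsilon|g|_S+2\|v\|$.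
\end{proof}

\begin{lemma}\label{lem:average}
Let $N=\langle S\rangle$ be nilpotent, $S$ finite, and let $F:N\to\mathbb R^M$ satisfy $\|F(gk)-F(g)\|\le C|k|_S$ for all $g,k$. Let $x,y\in N$ and $w_r=[x^r,y^r]$. Then there are $g_r\in N$ with $\|F(g_rw_r)-F(g_r)\|=o(r)$ as $r\to\infty$.
\end{lemma}

\begin{proof}
Nilpotent groups are amenable, so there is a right-invariant mean: a linear functional $\mathsf M$ on bounded real functions on $N$ with $\inf\varphi\le\mathsf M\varphi\le\sup\varphi$ and $\mathsf M_g\varphi(gk)=\mathsf M_g\varphi(g)$ for all $k$. On bounded functions $\varphi:N\to\mathbb R^M$ the form $\langle\varphi,\varphi'\rangle=\mathsf M_g\langle\varphi(g),\varphi'(g)\rangle$ is positive semidefinite; let $\mathcal H$ be the Hilbert space obtained by dividing out null vectors and completing. The operators $(\sigma(k)\varphi)(g)=\varphi(gk)$ preserve the form and satisfy $\sigma(k)\sigma(l)=\sigma(kl)$. The bounded functions $b(k)(g)=F(gk)-F(g)$ form a cocycle: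
\[
b(kl)(g)=[F(gk)-F(g)]+[F(gkl)-F(gk)]=b(k)(g)+(\sigma(k)b(l))(g).
\]
(In the language of \cite[Section~2.10]{BHV}, $k\mapsto\|b(k)\|^2$ is a function conditionally of negative type.) In Lemma~\ref{lem:cocycle}, $b_0(w_r)=0$ because $b_0$ is a homomorphism to an abelian group. As $|w_r|_S\le2r(|x|_S+|y|_S)$, we get $\|b(w_r)\|\le2\varepsilon r(|x|_S+|y|_S)+C_\varepsilon$ for every $\varepsilon>0$, that is, $\|b(w_r)\|=o(r)$. Since $\|b(w_r)\|^2=\mathsf M_g\|F(gw_r)-F(g)\|^2$ is at least the infimum over $g$, some $g_r$ has $\|F(g_rw_r)-F(g_r)\|^2\le\|b(w_r)\|^2+1$.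
\end{proof}

\subsection*{Short commutators}
The lower bound in the Heisenberg group generalizes as follows.

\begin{lemma}\label{lem:short}
Let $N=\langle S\rangle$ be torsion-free nilpotent, $S$ finite, and $u,v\in N$. If $|[u^r,v^r]|_S=o(r)$, then $[\log u,\log v]\in\gamma_3(\operatorname{Lie}(N))$.
\end{lemma}

\begin{proof}
In $\mathfrak q=\operatorname{Lie}(N)/\gamma_3(\operatorname{Lie}(N))$ all brackets are central and $a*b=a+b+\frac12[a,b]$. Fix a norm on $\mathfrak q\otimes\mathbb R$ and let $\theta:N\to(\mathfrak q,*)$ be the homomorphism induced by $\log$. By induction $a_1*\dots*a_\ell=\sum a_i+\frac12\sum_{i<j}[a_i,a_j]$, so $\|\theta(g)\|\le C|g|_S^2$. Also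
\[
(a*b)*((-a)*(-b))=\bigl(a+b+\tfrac12[a,b]\bigr)*\bigl(-a-b+\tfrac12[a,b]\bigr)=[a,b].
\]
With $U=\theta(u)$, $V=\theta(v)$ this gives $\theta([u^r,v^r])=r^2[U,V]$. Hence $r^2\|[U,V]\|=o(r^2)$, and $[U,V]=0$.
\end{proof}

When $G$ is not finitely generated there is a new difficulty. The coarse inverse returns a short word for $w_r$, but in generators of a larger subgroup $K_p$, where $w_r$ may really be short. The conclusion therefore concerns $\gamma_3$ of the whole algebra $\mathfrak g$.

\begin{lemma}\label{lem:g2g3}
If $G\in\mathcal A_c$, then $\gamma_2(\mathfrak g)=\gamma_3(\mathfrak g)$.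
\end{lemma}

\begin{proof}
The algebra $\mathfrak g$ is defined by Proposition~\ref{prop:findim}. As $\log N_n$ spans $\mathfrak g_n$, it suffices to show $[\log x,\log y]\in\gamma_3(\mathfrak g)$ for $x,y\in N_n$. Let $f:G\to A$ and $h:A\to G$ form a coarse equivalence, let $S$ be a finite generating set of $N_n$ and $Y=\Delta_f(S)$, with $\tau$ as in Lemma~\ref{lem:words}(ii). The map $F(g)=\tau(f(g)-f(1))$ on $N_n$ satisfies $\|F(gk)-F(g)\|=\|\tau(f(gk)-f(g))\|\le C|k|_S$ by Lemma~\ref{lem:words}. Lemma~\ref{lem:average} and the bound $|a|_Y\le C(\|\tau(a)\|+1)$ give $g_r\in N_n$ with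
\[
\ell_r:=|f(g_rw_r)-f(g_r)|_Y=o(r),\qquad w_r=[x^r,y^r].
\]

The set $T=\{h(a)^{-1}h(a+s):a\in A,\ s\in Y\cup-Y\}$ is finite by (B) for $h$, and $T'=\{g^{-1}h(f(g)):g\in G\}$ is finite because $h\circ f$ is at bounded distance from the identity. Choose $p\ge n$ with $T\cup T'\subset K_p$. Write $h(f(g_r))=g_rt$ and $h(f(g_rw_r))=g_rw_rt'$ with $t,t'\in T'$. Then
\[
w_r=t\cdot h(f(g_r))^{-1}h(f(g_rw_r))\cdot t'^{-1}.
\]
Join $a_0=f(g_r)$ to $a_{\ell_r}=f(g_rw_r)$ by points with $a_i-a_{i-1}\in Y\cup-Y$. The middle factor is $\prod_{i=1}^{\ell_r}h(a_{i-1})^{-1}h(a_i)$, a product of $\ell_r$ elements of $T$. So $|w_r|_{S'}=o(r)$ for a finite generating set $S'$ of $K_p$.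

We pass to $N_p$. Let $\mathcal T\ni1$ be a set of representatives of the cosets $N_pk$ in $K_p$. If $w=s_1\cdots s_\ell\in N_p$ with $s_i\in S'\cup S'^{-1}$, and $t_i\in\mathcal T$ represents $N_ps_1\cdots s_i$, then $t_0=t_\ell=1$ and $w=\prod_i t_{i-1}s_it_i^{-1}$, with factors in the finite set $S''=N_p\cap\mathcal T(S'\cup S'^{-1})\mathcal T^{-1}$. So $S''$ generates $N_p$ and $|w|_{S''}\le|w|_{S'}$. Choose $m\ge1$ with $u=x^m$ and $v=y^m$ in $N_p$. Then $[u^r,v^r]=w_{mr}$ has $S''$-length $o(r)$, and Lemma~\ref{lem:short} gives $m^2[\log x,\log y]=[\log u,\log v]\in\gamma_3(\mathfrak g_p)\subset\gamma_3(\mathfrak g)$.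
\end{proof}

For a nilpotent algebra, $\gamma_2=\gamma_3$ forces $\gamma_2=0$. For an increasing union of nilpotent algebras it does not: the span of the matrix units $E_{ij}$ with $i<j$ in $\mathbb Q$ is such a union, and $E_{ij}=[E_{ik},E_{kj}]$ for $i<k<j$ shows that all its $\gamma_i$ are equal and nonzero. The finite-dimensional orbits of Proposition~\ref{prop:findim} exclude this behavior.

\begin{proposition}\label{prop:lva}
If $G\in\mathcal A_c$, then $G$ is locally virtually abelian.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:findim}, and since $\log G$ spans $\mathfrak g$, every vector of $\mathfrak g$ lies in a finite-dimensional $\operatorname{Ad}(G)$-invariant subspace $\mathfrak m$. Fix such an $\mathfrak m$, let $j\ge\max(2,\dim\mathfrak m)$, and let $n$ be so large that $\mathfrak m\subset\mathfrak g_n$.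

For $u\in N_n$ the operator $\operatorname{ad}\log u$ on $\mathfrak g_n$ is nilpotent, so \eqref{eq:Ad} can be inverted: $\operatorname{ad}\log u=\sum_{i\ge1}(-1)^{i+1}(\operatorname{Ad}(u)-1)^i/i$, a finite sum. Hence $\operatorname{ad}\log u$ preserves $\mathfrak m$, and $[\mathfrak g_n,\mathfrak m]\subset\mathfrak m$. The subspaces $\mathfrak m_0=\mathfrak m$, $\mathfrak m_{i+1}=[\mathfrak g_n,\mathfrak m_i]$ therefore decrease. Once two consecutive ones are equal all later ones are, and $\mathfrak m_i\subset\gamma_{i+1}(\mathfrak g_n)$ is eventually $0$; so they decrease strictly until $0$, and $\mathfrak m_j=0$. The point is that $j$ does not depend on $n$. Letting $n$ grow, every product $\operatorname{ad}a_1\cdots\operatorname{ad}a_j$ with $a_i\in\mathfrak g$ kills $\mathfrak m$.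

By the Jacobi identity $\operatorname{ad}[a,b]=\operatorname{ad}a\operatorname{ad}b-\operatorname{ad}b\operatorname{ad}a$, so for $a\in\gamma_j(\mathfrak g)$ the operator $\operatorname{ad}a$ is a linear combination of such products. Thus $[\gamma_j(\mathfrak g),\mathfrak m]=0$. Lemma~\ref{lem:g2g3} gives $\gamma_2(\mathfrak g)=\gamma_j(\mathfrak g)$, so $[\gamma_2(\mathfrak g),\mathfrak m]=0$. As the spaces $\mathfrak m$ cover $\mathfrak g$, we get $\gamma_3(\mathfrak g)=0$ and then $\gamma_2(\mathfrak g)=0$. So $*$ is addition on $\mathfrak g_n$, each $N_n$ is abelian by (M1), and each $K_n$ is virtually abelian. Every finitely generated subgroup of $G$ lies in some $K_n$.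
\end{proof}

\section{From condition (d) to a bijection}\label{sec:construction}

Assume (d). The groups $N_n$ are free abelian, so $W:=\mathfrak g$ is just a rational vector space with a linear action of $G$, written $gw$, and $\log$ is a homomorphism on each $N_n$. A \emph{lattice} in a finite-dimensional rational vector space $V$ is a finitely generated subgroup that spans $V$. It has a $\mathbb Z$-basis that is a $\mathbb Q$-basis of $V$. Hence, for any norm on $V\otimes\mathbb R$, a lattice has finitely many points in each ball and every vector is within a bounded distance of it; every vector of $V$ has a nonzero integer multiple in it; and the intersection of two lattices has finite index in each.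

\subsection*{The idea}
We want coordinates on $G$ whose increments are controlled. The logarithm is unsuitable, since $\log(gh)$ is not determined by $\log g$ and $\log h$. The right substitute is a \emph{crossed homomorphism}, a map $\pi:G\to W$ with $\pi(gh)=\pi(g)+g\pi(h)$. Its increments along $k$ form the orbit $G\pi(k)$, so (B) holds for $\pi$ exactly when these orbits are finite. In $\mathbb Z\wr\Gamma$ the map $\pi(v,a)=v$ is a crossed homomorphism, and the increments along $x=(e_1,1)$ are all the $e_a$; condition (d) is what rules this out.

The map $\pi$ is neither injective nor onto a convenient group. We round it to lattices and record the remaining finite ambiguity in finite digits, as in Example~\ref{ex:locfin}. The case $G=\mathbb Z[1/2]$ shows the outcome. Take $G_n=2^{1-n}\mathbb Z$ for $n\ge1$ and $\pi$ the inclusion into $W=\mathbb Q$. Write $g=\lfloor g\rfloor+\sum_{i\ge1}\varepsilon_i2^{-i}$ in binary. Then $\eta_1(g)=\lfloor g\rfloor$ is a bijection from each coset of $G_1=\mathbb Z$ onto $\mathbb Z$. For $n\ge2$ the digit $\eta_n=\varepsilon_{n-1}$ is unchanged by adding $2^{2-n}$ and is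 flipped by adding $2^{1-n}$, so it distinguishes the two cosets of $G_{n-1}$ in a coset of $G_n$. Lemma~\ref{lem:digits} yields the binary expansion $\mathbb Z[1/2]\to\mathbb Z\oplus\bigoplus_{\mathbb N}\mathbb Z/2$. A lattice digit appears at the step where the rank grows, and finite digits at the others; in general both appear at each step.

\subsection*{A chain of subgroups adapted to the action}
Every $w\in W$ lies in some $\mathfrak g_n$, where $\log N_n$ is a lattice, so $w$ is a rational multiple of some $\log x$. By (d) and Lemma~\ref{lem:stab}, \emph{all $G$-orbits in $W$ are finite}. The orbits of finitely many vectors form a finite set permuted by $G$. So every finite-dimensional subspace lies in a finite-dimensional $G$-invariant subspace, on which $G$ acts through a finite group. The spaces $\mathfrak g_n$ are invariant under $K_n$ but perhaps not under $G$, so we replace the chain.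

\begin{lemma}\label{lem:chain}
There are finitely generated subgroups $\{1\}=G_0\le G_1\le\cdots$ with union $G$, finite-dimensional $G$-invariant subspaces $0=W_0\subset W_1\subset\cdots$ of $W$, and normal subgroups $\Lambda_n\trianglelefteq G_n$ of finite index, such that $\log$ maps $\Lambda_n$ isomorphically onto a lattice $L_n$ in $W_n$, and $\Lambda_n$ acts trivially on $W_n$.
\end{lemma}

\begin{proof}
Let $G=\{a_1,a_2,\dots\}$. Given $G_{n-1}$ and $W_{n-1}$, put $K=\langle G_{n-1},a_n\rangle$. It lies in some $K_m$, so $\log K$ spans a finite-dimensional space. Let $W_n$ be a finite-dimensional $G$-invariant subspace containing $\log K$ and $W_{n-1}$, and enlarge $m$ so that $W_n\subset\mathfrak g_m$. Put $\Lambda_n=\{\lambda\in N_m:\log\lambda\in W_n\}$. This is a subgroup, normal in $K_m$ by \eqref{eq:Ad}, so $G_n=K\Lambda_n$ is a group. The group $L_n=\log N_m\cap W_n$ is finitely generated, and it spans $W_n$ because every vector of $W_n$ has a multiple in $\log N_m$. So $L_n$ is a lattice, and $G_n$ is finitely generated. Since $\log K\subset W_n$ we have $K\cap N_m\subset\Lambda_n$, so $[G_n:\Lambda_n]=[K:K\cap\Lambda_n]\le[K:K\cap N_m]<\infty$.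 Finally $N_m$ acts trivially on $\mathfrak g_m\supset W_n$.
\end{proof}

The union of the $W_n$ contains every $\log a_n$, so it is $W$.

\subsection*{The crossed homomorphism}

\begin{lemma}\label{lem:pi}
There is a crossed homomorphism $\pi:G\to W$ with $\pi(G_n)\subset W_n$ and $\pi|_{\Lambda_n}=\log$ for all $n$.
\end{lemma}

\begin{proof}
Both steps average over a finite set, which is possible because $W$ is a rational vector space.

\emph{One group $G_n$.} Choose representatives $t$ of the cosets $\Lambda_nt$ in $G_n$ and define $\ell:G_n\to W_n$ by $\ell(\lambda t)=\log\lambda$, so that $\ell(\lambda y)=\log\lambda+\ell(y)$ for $\lambda\in\Lambda_n$, $y\in G_n$. For $g,y\in G_n$ put $\varphi_g(y)=\ell(gy)-g\ell(y)$. It depends only on the coset $\Lambda_ny$, because $\ell(g\lambda y)=\log(g\lambda g^{-1})+\ell(gy)=g\log\lambda+\ell(gy)$ and $g\ell(\lambda y)=g\log\lambda+g\ell(y)$. Let $\pi_n^0(g)$ be the average of $\varphi_g$ over the finite group $G_n/\Lambda_n$. Averaging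
\[
\varphi_{gh}(y)=[\ell(ghy)-g\ell(hy)]+g[\ell(hy)-h\ell(y)]=\varphi_g(hy)+g\varphi_h(y)
\]
over $y$ shows that $\pi_n^0$ is a crossed homomorphism. For $\lambda\in\Lambda_n$ we have $\varphi_\lambda(y)=\log\lambda+\ell(y)-\lambda\ell(y)=\log\lambda$, since $\lambda$ acts trivially on $W_n$. So $\pi^0_n|_{\Lambda_n}=\log$.

\emph{Gluing.} Start with $\pi=0$ on $G_0$, and suppose $\pi$ is constructed on $G_n$. The difference $\delta=\pi-\pi^0_{n+1}|_{G_n}$ is a crossed homomorphism $G_n\to W_{n+1}$ vanishing on $\Lambda'=\Lambda_n\cap\Lambda_{n+1}$, which has finite index in $G_n$. From $\delta(g\lambda)=\delta(g)+g\delta(\lambda)$ we see that $\delta$ is constant on the cosets $g\Lambda'$. Let $w\in W_{n+1}$ be its average over these cosets. Averaging $\delta(gh)=\delta(g)+g\delta(h)$ over $h\Lambda'$ gives $w=\delta(g)+gw$. Define $\pi(g)=\pi^0_{n+1}(g)+w-gw$ for $g\in G_{n+1}$. This is a crossed homomorphism into $W_{n+1}$, it extends $\pi|_{G_n}$, and it equals $\log$ on $\Lambda_{n+1}$, which fixes $w$.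
\end{proof}

\subsection*{The digits}
The $n$th digit must depend only on the coset $gG_{n-1}$, so it must ignore the part of $\pi(g)$ in $W_{n-1}$. As $G$ acts on $W_n$ through a finite group, Maschke's theorem gives $G$-invariant complements $W_n=W_{n-1}\oplus U_n$. Then $W=\bigoplus_nU_n$, with $G$-equivariant projections $p_n:W\to U_n$. Averaging a norm over the finite group gives a $G$-invariant norm on $U_n\otimes\mathbb R$, and $\|w\|=\sum_n\|p_nw\|$ is a $G$-invariant norm on $W$. Define
\[
q_n:G/G_{n-1}\to U_n,\qquad q_n(gG_{n-1})=p_n\pi(g).
\]
This is well defined, since for $h\in G_{n-1}$ the vector $\pi(gh)-\pi(g)=g\pi(h)$ lies in $W_{n-1}$.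

\begin{lemma}\label{lem:proper}
For all $n\ge1$ and $R$, the sets $\{k\in G_n:\|\pi(k)\|\le R\}$ and $\{c\in G_n/G_{n-1}:\|q_n(c)\|\le R\}$ are finite.
\end{lemma}

\begin{proof}
Write $k=\lambda t$ with $\lambda\in\Lambda_n$ and $t$ in a finite set of representatives. Then $\pi(k)=\log\lambda+\lambda\pi(t)=\log\lambda+\pi(t)$, so $\log\lambda$ is a point of bounded norm in the lattice $L_n$. This proves the first claim. For the second let $c=yG_{n-1}$ with $y\in G_n$, and write $\pi(y)=w+q_n(c)$ with $w\in W_{n-1}$. Let every vector of $W_{n-1}$ be within distance $D'$ of $L_{n-1}$, and choose $\lambda\in\Lambda_{n-1}$ with $\|y^{-1}w+\log\lambda\|\le D'$. Then $\pi(y\lambda)=(w+y\log\lambda)+q_n(c)$ has norm at most $D'+R$, by invariance of the norm. So $c$ contains an element $y\lambda$ of the finite set $\{k\in G_n:\|\pi(k)\|\le D'+R\}$.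
\end{proof}

Lemma~\ref{lem:digits} requires a bijection on every coset $kG_n$ with the same target, so the count of cosets over each lattice point must not depend on $k$. For this the lattice has to be $G$-invariant. The image $p_n(L_n)$ is a lattice in $U_n$. Put $M_n=\bigcap_{g\in G}g\,p_n(L_n)$; the intersection is finite, so $M_n$ is a $G$-invariant lattice contained in $p_n(L_n)$. Let $\rho_n:U_n\to M_n$ take the integer part of each coordinate in a basis of $M_n$. Then $\rho_n(0)=0$, $\|u-\rho_n(u)\|\le D_n$ for a constant $D_n$, and $\rho_n(u+\nu)=\rho_n(u)+\nu$ for $\nu\in M_n$; so each fiber $\rho_n^{-1}(\nu)$ is a bounded transversal of $U_n/M_n$, that is, it meets each coset of $M_n$ once.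

\begin{lemma}\label{lem:mn}
There is an integer $m_n\ge1$ such that for every $k\in G$ and $\nu\in M_n$ there are exactly $m_n$ cosets $c\in G/G_{n-1}$ with $c\subset kG_n$ and $\rho_n(q_n(c))=\nu$.
\end{lemma}

\begin{proof}
Let $\mu(u)$ be the number of $c\in G_n/G_{n-1}$ with $q_n(c)=u$. For $\lambda\in\Lambda_n$ and $y\in G_n$ we have $\pi(\lambda y)=\log\lambda+\pi(y)$, so the permutation $c\mapsto\lambda c$ of $G_n/G_{n-1}$ shifts $q_n$ by $p_n\log\lambda$. Hence $\mu$ is periodic under $p_n(L_n)\supset M_n$, and $m_n=\sum_{u\in\mathcal U}\mu(u)$ is the same for every transversal $\mathcal U$ of $U_n/M_n$. It is finite by Lemma~\ref{lem:proper} applied to the bounded transversal $\rho_n^{-1}(0)$, and $m_n\ge\mu(0)\ge1$ because $q_n(G_{n-1})=0$.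

The cosets contained in $kG_n$ are the $kc$ with $c\in G_n/G_{n-1}$, and $q_n(kc)=p_n\pi(k)+k\,q_n(c)$. So $\rho_n(q_n(kc))=\nu$ means $q_n(c)\in k^{-1}\bigl(\rho_n^{-1}(\nu)-p_n\pi(k)\bigr)$. A translate of a transversal is a transversal, and so is its image under $k^{-1}$, since $k^{-1}M_n=M_n$. The number of such $c$ is therefore $m_n$.
\end{proof}

\begin{proposition}\label{prop:da}
In Theorem~\ref{thm:B}, \textup{(d)} implies \textup{(a)}.
\end{proposition}

\begin{proof}
Let $A_n=M_n\times\mathbb Z/m_n$. For each coset $kG_n$ and each $\nu\in M_n$, number the $m_n$ cosets of Lemma~\ref{lem:mn} by $\mathbb Z/m_n$, giving $G_{n-1}$ (which occurs for $kG_n=G_n$, $\nu=0$) the number $0$. Let $\eta_n(c)\in A_n$ consist of $\rho_n(q_n(c))$ and the number of $c$. The hypotheses of Lemma~\ref{lem:digits} hold, so $f(g)=(\eta_n(gG_{n-1}))_n$ is a bijection onto the countable abelian group $A=\bigoplus_nA_n$. By Lemma~\ref{lem:reform}(iii) it remains to prove (B) and (E).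

Let $h=gk$, and let $\nu_j(g,h)\in M_j$ be the $M_j$-coordinate of $f(h)-f(g)$. Since $q_j(hG_{j-1})-q_j(gG_{j-1})=g\,p_j\pi(k)$ and the norm is invariant,
\begin{equation}\label{eq:compare}
\bigl|\,\|\nu_j(g,h)\|-\|p_j\pi(k)\|\,\bigr|\le2D_j .
\end{equation}

(B) Let $k$ range over a finite set $S\subset G_n$. By \eqref{eq:digits} the coordinates of $f(h)-f(g)$ with $j>n$ vanish. For $j\le n$, \eqref{eq:compare} bounds the lattice vector $\nu_j(g,h)$ independently of $g$, and $\mathbb Z/m_j$ is finite. So $f(h)-f(g)$ ranges over a finite set.

(E) Let $f(h)-f(g)$ range over a finite set $F\subset\bigoplus_{j\le n}A_j$, $n\ge1$. By \eqref{eq:digits}, $k=g^{-1}h\in G_n$, so $\pi(k)\in W_n$. By \eqref{eq:compare}, $\|\pi(k)\|=\sum_{j\le n}\|p_j\pi(k)\|$ is bounded in terms of $F$, and $k$ ranges over a finite set by Lemma~\ref{lem:proper}.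
\end{proof}

\section{The remaining proofs}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The implication (a)$\Rightarrow$(b) is the inclusion $\mathcal A_b\subset\mathcal A_c$. The implication (b)$\Rightarrow$(c) follows from $\mathcal A_c\subset\mathcal A_e$ and Proposition~\ref{prop:lva}. The implications (c)$\Rightarrow$(d) and (d)$\Rightarrow$(a) are Propositions~\ref{prop:cd} and~\ref{prop:da}.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
The equality is (a)$\Leftrightarrow$(b). Condition (d) passes to a subgroup $H\le G$: finitely generated subgroups of $H$ are such subgroups of $G$, and for $x\in H$ the virtual centralizer in $H$ is $VC(x)\cap H$, of finite index in $H$. For $\mathcal A_e$ see Lemma~\ref{lem:reform}. The ``if'' half fails by Theorem~\ref{thm:A}.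
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:D}]
A finitely generated group in $\mathcal A_e$ is virtually nilpotent by Proposition~\ref{prop:findim}. Conversely let $H=\langle S\rangle$ be virtually nilpotent with word metric $d$. By the theorem of Bass and Guivarc'h there are an integer $D$ and constants with $c_1R^D\le|\operatorname{Ball}_S(R)|\le c_2R^D$ for $R\ge1$. It follows that $(H,d)$ is \emph{doubling}: every ball of radius $2R$ is covered by a bounded number of balls of radius $R$. Indeed, take a maximal subset of the ball whose points are pairwise more than $R$ apart. The balls of radius $R$ about its points cover, while the balls of radius $R/2$ are disjoint and lie in a ball of radius $5R/2$. So the subset has at most $|\operatorname{Ball}_S(5R/2)|/|\operatorname{Ball}_S(R/2)|$ points, which is bounded for $R\ge2$ by the growth estimate and for $R<2$ by $|\operatorname{Ball}_S(5)|$.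

Assouad's theorem states that for a doubling space $(X,d)$ the space $(X,d^{1/2})$ embeds bi-Lipschitz into some $\mathbb R^M$. So there is $\varphi:H\to\mathbb R^M$ with $c\,d(g,h)^{1/2}\le\|\varphi(g)-\varphi(h)\|\le C\,d(g,h)^{1/2}$. Taking integer parts of the coordinates changes these distances by at most $\sqrt M$, and gives a coarse embedding into $\mathbb Z^M$ with $\rho_-(t)=\max(0,c\sqrt t-\sqrt M)$ and $\rho_+(t)=C\sqrt t+\sqrt M$. Thus $H\in\mathcal A_e$.

A finitely generated group in $\mathcal A_b=\mathcal A_c$ is virtually abelian by Theorem~\ref{thm:B}, and the converse is Lemma~\ref{lem:va}. The integer Heisenberg group is nilpotent. It is not virtually abelian, since a subgroup of finite index contains $x^m$ and $y^m$ for some $m\ge1$, and $[x^m,y^m]=z^{m^2}\ne1$. So it lies in $\mathcal A_e\setminus\mathcal A_c$.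
\end{proof}

\begin{thebibliography}{9}

\bibitem{BHZ}
T.~Banakh, J.~Higes, I.~Zarichinyy, \emph{The coarse classification of countable abelian groups}, arXiv:0807.1141 (2008).

\bibitem{BHV}
Bekka, de la Harpe, Valette, \emph{Kazhdan's Property (T)}.

\bibitem{Segal}
D.~Segal, \emph{Polycyclic Groups}.

\end{thebibliography}
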